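\title{The Choi--Lam quartic is not a sum of hyperwrons}

\begin{abstract}
A hyperwron is a form whose nonnegativity is certified by the Wronskian inequality for a hyperbolic polynomial, and a nonnegative circuit polynomial is, in the cases studied here, one whose nonnegativity comes from the inequality of arithmetic and geometric means. We show that the Choi--Lam quartic $w^4+x^2y^2+y^2z^2+z^2x^2-4wxyz$, a nonnegative circuit polynomial, is not a sum of hyperwrons, and that the same holds for every quartic near it. The obstruction is that a quartic hyperwron which is not a sum of squares factors into two quadratic forms on some hyperplane. We also show that a nonnegative circuit quartic is a hyperwron only if it is a sum of squares, and that this fails for sums of hyperwrons: replacing the coefficient $-4$ by $-\frac15$ gives a sum of hyperwrons that is neither a hyperwron nor a sum of squares.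
\end{abstract}

\section{Two certificates of nonnegativity}\label{sec:intro}

Let $F_{n,d}$ be the space of real forms (homogeneous polynomials) of degree $d$ in $n$ variables; the zero polynomial counts as a form of every degree. A form is \emph{nonnegative} if it takes no negative value on $\mathbb{R}^n$. The simplest reason for a form to be nonnegative is that it is a sum of squares of forms. This paper compares two other reasons, one coming from polynomials with real roots and one from the inequality of arithmetic and geometric means (AM--GM).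

\subsection*{Hyperwrons}
A form $p\in F_{n,d}$ is \emph{hyperbolic} with respect to $e\in\mathbb{R}^n$ if $p(e)\neq0$ and, for every $z\in\mathbb{R}^n$, the polynomial $t\mapsto p(te-z)$ has only real roots $\lambda_1(z),\dots,\lambda_d(z)$. The \emph{hyperbolicity cone} $\Lambda_+(p,e)$ is the set of $z$ with all $\lambda_i(z)\ge0$. The model is the determinant on real symmetric matrices with $e=I$: the $\lambda_i(z)$ are the eigenvalues of $z$, and $\Lambda_+$ is the cone of positive semidefinite matrices.

Write $D_u$ for the directional derivative in direction $u$. For $u,v\in\Lambda_+(p,e)$ the \emph{Wronskian}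
\[
W_{p,u,v}=D_up\cdot D_vp-p\cdot D_uD_vp
\]
is a form of degree $2d-2$, and it is nonnegative on all of $\mathbb{R}^n$. We use this as a known fact; the case $u=v=e$ shows where it comes from. Where $p\neq0$ we have $W_{p,u,v}=-p^2D_uD_v\log|p|$, and $p(z+te)=p(e)\prod_i\bigl(t+\lambda_i(z)\bigr)$, so that $W_{p,e,e}(z)=p(z)^2\sum_i\lambda_i(z)^{-2}$.

\begin{definition}\label{def:hyperwron}
A form $f\in F_{m,2k}$ is a \emph{hyperwron} if $f=W_{p,u,v}\circ\phi$ for some $n$, some form $p$ on $\mathbb{R}^n$ hyperbolic with respect to some $e$, some $u,v\in\Lambda_+(p,e)$, and some map $\phi:\mathbb{R}^m\to\mathbb{R}^n$ whose components are forms of a common degree. A \emph{sum of hyperwrons} in $F_{m,2k}$ is a finite sum of hyperwrons belonging to $F_{m,2k}$.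
\end{definition}

Every hyperwron is nonnegative, and every sum of squares is a hyperwron (Lemma~\ref{lem:basic}).

\subsection*{Circuit polynomials}
Let $\mathbb{N}=\{0,1,2,\dots\}$. A \emph{circuit polynomial} in the sense of Iliman and de Wolff is a polynomial
\[
g=\sum_{j=0}^r c_jx^{\alpha(j)}+c_\beta x^\beta
\]
in $m$ variables, where $\alpha(0),\dots,\alpha(r)\in(2\mathbb{N})^m$ are affinely independent, all $c_j>0$, $c_\beta\in\mathbb{R}$, and $\beta\in\mathbb{N}^m$ lies in the relative interior of the simplex with vertices $\alpha(j)$; that is, $\beta=\sum_j\lambda_j\alpha(j)$ with all $\lambda_j>0$ and $\sum_j\lambda_j=1$. A form in $F_{m,2k}$ is a \emph{sum of nonnegative circuit polynomials} if it is a finite sum of circuit polynomials, each nonnegative on $\mathbb{R}^m$ and with all exponent vectors of total degree $2k$.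

Our examples are the quartics
\[
f_c=w^4+x^2y^2+y^2z^2+z^2x^2-4c\,wxyz\in F_{4,4},\qquad c\in\mathbb{R}.
\]
In the order $(w,x,y,z)$ the four even exponents are $(4,0,0,0)$, $(0,2,2,0)$, $(0,0,2,2)$, $(0,2,0,2)$. They are linearly independent (their determinant is $64$) and their average is $(1,1,1,1)$, so $f_c$ is a circuit polynomial. The geometric mean of the four even monomials is $|wxyz|$, so AM--GM gives $f_c\ge4(1-|c|)\,|wxyz|$, and $f_c$ is nonnegative for $|c|\le1$. The form $f_1$ is the Choi--Lam quartic.

\subsection*{The question and the results}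
The following question comes from the paper of Ng and Saunderson~\cite{NS}.

\begin{quote}
\emph{For all positive integers $m$ and $k$, is every sum of nonnegative circuit polynomials in $F_{m,2k}$ a hyperwron, or at least a sum of hyperwrons in $F_{m,2k}$?}
\end{quote}

The first cases say yes, but for a reason that does not test the question. Nonnegative quadratic forms are sums of squares, and by Hilbert's theorem on ternary quartics (1888) so is every nonnegative quartic form in three variables, hence also in fewer (adjoin unused variables and then set them to zero). More telling is the known fact that some quartic form is both a hyperwron and a sum of nonnegative circuit polynomials without being a sum of squares. So Wronskians do certify some consequences of AM--GM that squares miss, and since the hyperbolic polynomial $p$ may have any number of variables, one might guess that they certify all of them. They do not.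

\begin{theorem}\label{thm:main}
The form $f_1$ is a nonnegative circuit polynomial that is not a sum of hyperwrons in $F_{4,4}$.
\end{theorem}

\begin{theorem}\label{thm:classify}
A nonnegative circuit quartic form in any number $m$ of variables is a hyperwron if and only if it is a sum of squares. In particular, $f_c$ is not a hyperwron for $0<|c|\le1$.
\end{theorem}

\begin{theorem}\label{thm:robust}
Some open neighborhood of $f_1$ in $F_{4,4}$ contains no sum of hyperwrons. Hence there are sums of nonnegative circuit polynomials that are strictly positive away from the origin and are not sums of hyperwrons. All sums of nonnegative circuit polynomials in $F_{m,4}$ are sums of hyperwrons if and only if $m\le3$.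
\end{theorem}

\begin{theorem}\label{thm:threshold}
There is $c^*\in[\frac1{20},1)$ such that, for $|c|\le1$, the form $f_c$ is a sum of hyperwrons if $|c|<c^*$ and is not if $|c|>c^*$. The form $f_{1/20}$ is a sum of hyperwrons but is neither a hyperwron nor a sum of squares, so Theorem~\ref{thm:classify} does not extend to sums of hyperwrons.
\end{theorem}

Theorem~\ref{thm:main} answers the question in the negative. Its proof has three steps. A quartic hyperwron that is not a sum of squares factors into two quadratic forms on some hyperplane (Section~\ref{sec:split}); the forms $f_c$ with $c\ne0$ factor in this way on no hyperplane (Section~\ref{sec:nosplit}); and $f_1$ can be written as a sum of nonnegative forms only in the trivial way, which reduces sums of hyperwrons to a single one (Section~\ref{sec:extremal}). Theorems~\ref{thm:robust}, \ref{thm:classify} and~\ref{thm:threshold} are proved in Sections~\ref{sec:robust}, \ref{sec:classify} and~\ref{sec:threshold}.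

\section{Quartic hyperwrons split on a hyperplane}\label{sec:split}

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(a)] If $f\in F_{m,2k}$ is a hyperwron and $T:\mathbb{R}^{m'}\to\mathbb{R}^m$ is linear, then $f\circ T$ is a hyperwron. In particular, setting some variables to zero, or rescaling variables, turns hyperwrons into hyperwrons.
\item[(b)] Nonnegative multiples of hyperwrons are hyperwrons, so the sums of hyperwrons in $F_{m,2k}$ form a convex cone.
\item[(c)] Every sum of squares of forms of degree $k$ is a hyperwron.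
\end{enumerate}
\end{lemma}

\begin{proof}
For (a), replace $\phi$ by $\phi\circ T$. For (b), note that $\lambda_i(su)=s\lambda_i(u)$ for $s\ge0$, so $su\in\Lambda_+(p,e)$, and $W_{p,su,v}=sW_{p,u,v}$. For (c), let $p=z_0^2-z_1^2-\dots-z_N^2$ and $e=(1,0,\dots,0)$. The roots of $p(te-z)$ are $z_0\pm(z_1^2+\dots+z_N^2)^{1/2}$, so $p$ is hyperbolic and $e\in\Lambda_+(p,e)$. Here $W_{p,e,e}=4z_0^2-2p=2\sum_{i=0}^Nz_i^2$, and $\phi=(h_0,\dots,h_N)/\sqrt2$ gives $W_{p,e,e}\circ\phi=\sum_{i=0}^N h_i^2$.
\end{proof}

To show that a given form is not a hyperwron we need a property of all hyperwrons that does not depend on the unknown $p$ and $n$. It is visible in the smallest cubic example.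

\begin{example}\label{ex:product}
Let $p=xyz$ on $\mathbb{R}^3$ and $u=v=e=(1,1,1)$; the roots of $p(te-(x,y,z))$ are $x,y,z$. Then $D_ep=xy+yz+zx$ and $D_eD_ep=2(x+y+z)$, so
\[
W_{p,e,e}=(xy+yz+zx)^2-2xyz(x+y+z)=x^2y^2+y^2z^2+z^2x^2 .
\]
The second derivative of a cubic is linear. On the plane $x+y+z=0$ where it vanishes, the Wronskian is the product of the two first derivatives.
\end{example}

Say that $f\in F_{m,4}$ \emph{splits} on a hyperplane $H\subset\mathbb{R}^m$ (a linear subspace of codimension one) if $f|_H=q_1q_2$ for real quadratic forms $q_1,q_2$ on $H$.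

\begin{proposition}\label{prop:split}
Let $m\ge2$ and let $f\in F_{m,4}$ be a nonzero hyperwron. Then $f$ is a sum of squares or $f$ splits on some hyperplane.
\end{proposition}

\begin{proof}
Write $f=W_{p,u,v}\circ\phi$ with $\deg p=d$ and $\deg\phi=\nu$. Since $f\neq0$, degrees match: $(2d-2)\nu=4$, so $(d,\nu)$ is $(2,2)$ or $(3,1)$. If $d=2$, then $W_{p,u,v}$ is a nonnegative quadratic form, hence a sum $\sum_iL_i^2$ of squares of linear forms, and $f=\sum_i(L_i\circ\phi)^2$. If $d=3$ and $\phi$ is linear, then
\[
f=q_1q_2-(p\circ\phi)\,\ell,\qquad q_1=(D_up)\circ\phi,\quad q_2=(D_vp)\circ\phi,\quad \ell=(D_uD_vp)\circ\phi,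
\]
where $q_1,q_2$ are quadratic and $\ell$ is a linear form on $\mathbb{R}^m$, possibly zero. The kernel of $\ell$ contains a hyperplane $H$, and $f|_H=q_1|_H\,q_2|_H$.
\end{proof}

Hyperbolicity entered this proof only through the nonnegativity of the Wronskian, and only for $d=2$. The degree four is essential: for sextics the pairs are $(d,\nu)=(2,3)$ and $(4,1)$, and in the second case the form that plays the role of $\ell$ is quadratic, so no hyperplane appears.

For $m=3$ the proposition says nothing, because every binary quartic is a product of two real quadratic forms. For $m=4$ a count of parameters, which we use only as motivation, suggests that splitting is a single condition: products $q_1q_2$ depend on $6+6-1=11$ parameters in the $15$-dimensional space of ternary quartics, and the hyperplane can be moved in a $3$-parameter family. So a given quartic in four variables has no reason to split, but to prove that it does not one must examine every hyperplane. We first exclude the other alternative.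

\begin{lemma}\label{lem:notsos}
If $c\ne0$, then $f_c$ is not a sum of squares.
\end{lemma}

\begin{proof}
Suppose $f_c=\sum_ih_i^2$ with quadratic forms $h_i$. The coefficient of $x^4$ on the right is the sum of the squares of the coefficients of $x^2$ in the $h_i$. It is zero, so no $h_i$ contains $x^2$, and for the same reason none contains $y^2$ or $z^2$. The monomial $w^2x^2$ arises in $h_i^2$ only as $w^2\cdot x^2$ or $(wx)^2$, and the first is now excluded; since $f_c$ does not contain $w^2x^2$, no $h_i$ contains $wx$, and by symmetry none contains $wy$ or $wz$. Hence each $h_i$ lies in the span of $w^2,xy,yz,zx$. No product of two of these monomials equals $wxyz$, so $c=0$.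
\end{proof}

\section{The forms $f_c$ split on no hyperplane}\label{sec:nosplit}

Consider first the hyperplane $w=y$, with coordinates $x,y,z$. There
\[
f_c=(x^2+y^2)(y^2+z^2)-4c\,xy^2z ,
\]
so $f_0$ splits. To see that the term in $c$ destroys every splitting on this hyperplane, we use the following observation.

\begin{lemma}\label{lem:xdegree}
Let $F=x^2(y^2+z^2)+xG_3+G_4$, where $G_3,G_4\in\mathbb{R}[y,z]$ are forms of degrees $3$ and $4$. If $F$ is a product of two real quadratic forms, then $y^2+z^2$ divides $G_3$ and $G_4$.
\end{lemma}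

\begin{proof}
Let $F=q_1q_2$. The degrees of $q_1,q_2$ in $x$ add up to $2$. If both are $1$, the coefficients of $x$ in $q_1$ and $q_2$ are real linear forms in $y,z$ with product $y^2+z^2$, which is irreducible over $\mathbb{R}$. So one factor, say $q_1$, does not involve $x$. Then $q_1$ divides each coefficient of $F$ as a polynomial in $x$, and dividing $y^2+z^2$ forces $q_1$ to be a nonzero multiple of $y^2+z^2$.
\end{proof}

On $w=y$ we have $G_3=-4c\,y^2z$, which $y^2+z^2$ divides only if $c=0$. This is the pattern of the general proof: the even monomials of $f_c$ leave very little freedom for $q_1$ and $q_2$, and the remaining coefficients then cannot be matched.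

\begin{proposition}\label{prop:nosplit}
If $c\ne0$ is real, then $f_c$ splits on no hyperplane of $\mathbb{R}^4$.
\end{proposition}

\begin{proof}
Suppose $f_c|_H=q_1q_2$. Either $H$ contains the $w$-axis, or $H$ is a graph $w=a_1x+a_2y+a_3z$. We use freely that $f_c$ is symmetric in $x,y,z$, and put $D=x^2y^2+y^2z^2+z^2x^2$.

\medskip\noindent\emph{Case 1: $H$ contains the $w$-axis.}
Then $H=\{(w,x,y,z):(x,y,z)\in\pi\}$ for a plane $\pi\subset\mathbb{R}^3$, and $f_c|_H=w^4-4c\,xyz\,w+D$ is a monic quartic in $w$ with coefficients in the polynomial ring $\mathbb{R}[\pi]$ in two variables. The coefficients of $w^2$ in $q_1,q_2$ have product $1$, so we may scale both to $1$. Since there is no $w^3$ term, $q_1=w^2+\ell w+m_1$ and $q_2=w^2-\ell w+m_2$ with $\ell$ linear and $m_1,m_2$ quadratic on $\pi$. The coefficients of $w^2$, $w^1$, $w^0$ give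
\[
m_1+m_2=\ell^2,\qquad \ell(m_1-m_2)=4c\,xyz,\qquad m_1m_2=D\qquad\text{on }\pi .
\]
If $\ell=0$, then $D=-m_1^2\le0$ on $\pi$. But $D$ is positive off the three coordinate axes, and these do not cover $\pi$. So $\ell\ne0$. Multiplying $4m_1m_2=(m_1+m_2)^2-(m_1-m_2)^2$ by $\ell^2$ eliminates $m_1$ and $m_2$:
\begin{equation}\label{eq:resolvent}
4\ell^2D=\ell^6-16c^2x^2y^2z^2\qquad\text{on }\pi .
\end{equation}

Suppose $xyz$ vanishes identically on $\pi$. Then one of $x,y,z$ does, say $\pi=\{z=0\}$, and \eqref{eq:resolvent} becomes $\ell^4=4x^2y^2$. Thus $\ell$ vanishes at $(1,0,0)$ and $(0,1,0)$, which span $\pi$, contradicting $\ell\neq0$.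

Otherwise $x,y,z$ are nonzero linear forms on $\pi$ and, as $c\neq0$, the linear form $\ell$ divides $xyz$ in $\mathbb{R}[\pi]$. By unique factorization and symmetry we may assume $\ell=\lambda x$ with $\lambda\ne0$. Dividing \eqref{eq:resolvent} by $x^2$ gives
\begin{equation}\label{eq:resolvent2}
4\lambda^2D+16c^2y^2z^2=\lambda^6x^4\qquad\text{on }\pi .
\end{equation}
Let $(0,y_0,z_0)$ be a nonzero point of $\pi$ with $x=0$. There \eqref{eq:resolvent2} reads $(4\lambda^2+16c^2)y_0^2z_0^2=0$, so $y_0z_0=0$, and after exchanging $y$ and $z$ if necessary $(0,1,0)\in\pi$. Since $x\not\equiv0$ on $\pi$, the plane also contains a point $(1,0,a)$, so $\pi=\{z=ax\}$ with coordinates $x,y$. The coefficient of $x^2y^2$ is $4\lambda^2(1+a^2)+16c^2a^2>0$ on the left of \eqref{eq:resolvent2} and $0$ on the right, a contradiction.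

\medskip\noindent\emph{Case 2: $H=\{w=a_1x+a_2y+a_3z\}$ with some $a_i=0$.}
Say $a_1=0$, and put $n=a_2y+a_3z$. Then
\[
f_c|_H=x^2(y^2+z^2)-4c\,x\,yzn+\bigl(n^4+y^2z^2\bigr).
\]
By Lemma~\ref{lem:xdegree}, $y^2+z^2$ divides $4c\,yzn$ and $n^4+y^2z^2$. An irreducible quadratic form does not divide a nonzero product of real linear forms. Since $c\ne0$, the first divisibility gives $n=0$, and then the second fails.

\medskip\noindent\emph{Case 3: $H=\{w=a_1x+a_2y+a_3z\}$ with all $a_i\ne0$.}
In the coordinates $X_1=a_1x$, $X_2=a_2y$, $X_3=a_3z$,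
\[
f_c|_H=(X_1+X_2+X_3)^4+\sum_{i<j}\kappa_{ij}X_i^2X_j^2-4c\mu\,X_1X_2X_3(X_1+X_2+X_3),
\]
with $\kappa_{ij}=(a_ia_j)^{-2}>0$ and $\mu=(a_1a_2a_3)^{-1}$. The coefficient of each $X_i^4$ is $1$, so
\[
q_1=\sum_ib_iX_i^2+\sum_{i<j}A_{ij}X_iX_j,\qquad q_2=\sum_i\frac1{b_i}X_i^2+\sum_{i<j}A'_{ij}X_iX_j
\]
with nonzero $b_i$; we set $A_{ji}=A_{ij}$ and $A'_{ji}=A'_{ij}$. The plan is this. The monomials in two of the variables determine $A_{ij}$ and $A'_{ij}$ in terms of the $b_i$. The three monomials $X_i^2X_jX_k$ have the same coefficient $12-4c\mu$ in $f_c|_H$, whatever $c$ and the $a_i$ are, and this turns out to be impossible for $q_1q_2$.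

Fix $i\neq j$ and set the third variable to zero. Then $q_1q_2=(X_i+X_j)^4+\kappa_{ij}X_i^2X_j^2$, which is positive for $(X_i,X_j)\ne(0,0)$. So $q_1$ has no zero in the punctured plane, which is connected, and $b_i,b_j$ have the same sign. Replacing $(q_1,q_2)$ by $(-q_1,-q_2)$ if needed, all $b_i$ are positive. The coefficients of $X_i^3X_j$, $X_iX_j^3$ and $X_i^2X_j^2$ give
\[
b_iA'_{ij}+\frac{A_{ij}}{b_i}=4,\qquad b_jA'_{ij}+\frac{A_{ij}}{b_j}=4,\qquad \frac{b_i}{b_j}+\frac{b_j}{b_i}+A_{ij}A'_{ij}=6+\kappa_{ij}.
\]
By the first equation, $A_{ij}A'_{ij}$ is the product of two real numbers with sum $4$, so $A_{ij}A'_{ij}\le4$. If $b_i=b_j$, the third equation gives $A_{ij}A'_{ij}=4+\kappa_{ij}>4$. Hence $b_1,b_2,b_3$ are pairwise distinct; this is the only use of the terms $\kappa_{ij}X_i^2X_j^2$ besides the signs. Subtracting the first two equations gives $(b_i-b_j)\bigl(A'_{ij}-A_{ij}/(b_ib_j)\bigr)=0$, so $A_{ij}=b_ib_jA'_{ij}$, and the first equation becomes $(b_i+b_j)A'_{ij}=4$. Thus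
\[
A'_{ij}=\frac4{b_i+b_j},\qquad A_{ij}=\frac{4b_ib_j}{b_i+b_j}.
\]

Now let $\{i,j,k\}=\{1,2,3\}$. The coefficient of $X_i^2X_jX_k$ in $q_1q_2$ is
\[
b_iA'_{jk}+\frac{A_{jk}}{b_i}+A_{ij}A'_{ik}+A_{ik}A'_{ij}
=\frac{4(b_i^2+b_jb_k)}{b_i(b_j+b_k)}+\frac{16\,b_i(b_j+b_k)}{(b_i+b_j)(b_i+b_k)} .
\]
Both terms are functions of the single quantity
\[
r_i=\frac{(b_i+b_j)(b_i+b_k)}{b_i(b_j+b_k)}=1+\frac{b_i^2+b_jb_k}{b_i(b_j+b_k)},
\]
and the coefficient equals $4(r_i-1)+16/r_i$. So $r_i+4/r_i$ does not depend on $i$. Since $(r+4/r)-(r'+4/r')=(r-r')(1-4/(rr'))$, any two indices satisfy $r_i=r_j$ or $r_ir_j=4$. The equations obtained are symmetric in the indices, so we may assume $b_1<b_2<b_3$. From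
\[
r_i-2=\frac{(b_i-b_j)(b_i-b_k)}{b_i(b_j+b_k)}
\]
we get $r_1>2>r_2$, so $r_1\neq r_2$. In the product $r_1r_2$ the factors $b_1+b_3$ and $b_2+b_3$ cancel, and
\[
r_1r_2=\frac{(b_1+b_2)^2}{b_1b_2}=4+\frac{(b_1-b_2)^2}{b_1b_2}>4 .
\]
Both alternatives fail, which is the required contradiction.
\end{proof}

Proposition~\ref{prop:split}, Lemma~\ref{lem:notsos} and Proposition~\ref{prop:nosplit} together give:

\begin{corollary}\label{cor:nothyper}
If $0<|c|\le1$, then $f_c$ is not a hyperwron.
\end{corollary}

\section{Extremality of the Choi--Lam quartic}\label{sec:extremal}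

Splitting is not preserved under sums, since different summands may split on different hyperplanes. So Corollary~\ref{cor:nothyper} says nothing yet about sums of hyperwrons. The way around this is to choose $c$ so that every nonnegative summand of $f_c$ is a multiple of $f_c$. For $0<c<1$ this fails, because $f_c=cf_1+(1-c)f_0$. For $c=1$ equality is attained in AM--GM, and the resulting zeros are what the next proof uses.

\begin{lemma}\label{lem:extremal}
If $g\in F_{4,4}$ and $0\le g\le f_1$ on $\mathbb{R}^4$, then $g=Af_1$ for some $A\ge0$.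
\end{lemma}

\begin{proof}
Let $g\ne0$. We first restrict the monomials of $g$ by comparing growth along monomial curves, and then use the zeros of $f_1$.

\emph{The monomials.} For $\theta\in\mathbb{R}^4$, $\xi\in\mathbb{R}^4$ and $t>0$ let $t^\theta\xi$ be the point with coordinates $t^{\theta_i}\xi_i$. A monomial with exponent $\alpha$ is multiplied by $t^{\theta\cdot\alpha}$ when $\xi$ is replaced by $t^\theta\xi$; call $\theta\cdot\alpha$ its weight. Let $M$ and $M'$ be the largest weights of monomials of $f_1$ and of $g$, and let $g_\theta$ be the part of $g$ of weight $M'$. Choose $\xi$ with $g_\theta(\xi)\neq0$. As $t\to\infty$,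
\[
g(t^\theta\xi)=t^{M'}\bigl(g_\theta(\xi)+o(1)\bigr),\qquad 0\le g(t^\theta\xi)\le f_1(t^\theta\xi)=O(t^M),
\]
so $M'\le M$. Take $\theta=(0,-1,-1,1)$. The monomials $w^4,x^2y^2,y^2z^2,z^2x^2,wxyz$ have weights $0,-4,0,0,-1$, so $M=0$, and every exponent $(\alpha_w,\alpha_x,\alpha_y,\alpha_z)$ of $g$ satisfies $\alpha_z\le\alpha_x+\alpha_y$. Permuting $x,y,z$ gives the other two triangle inequalities. Hence each of $\alpha_x,\alpha_y,\alpha_z$ is at most half of their sum $4-\alpha_w$. For $\alpha_w=4,3,2,1,0$ this leaves, up to permutation, $(\alpha_x,\alpha_y,\alpha_z)=(0,0,0)$; nothing; $(1,1,0)$; $(1,1,1)$; and $(2,2,0)$ or $(2,1,1)$. Therefore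
\begin{align*}
g={}&Aw^4+B_1y^2z^2+B_2z^2x^2+B_3x^2y^2+xyz(C_1x+C_2y+C_3z)\\
&+w^2(D_1yz+D_2zx+D_3xy)+E\,wxyz .
\end{align*}

\emph{The zeros.} At the four points $(1,\epsilon_1,\epsilon_2,\epsilon_3)$ with $\epsilon_i=\pm1$ and $\epsilon_1\epsilon_2\epsilon_3=1$ we have $f_1=4-4=0$. So $g$ vanishes there, and since these points minimize $g$, so does $\nabla g$. At such a point $\epsilon_j\epsilon_k=\epsilon_i$ for $\{i,j,k\}=\{1,2,3\}$. As functions on the four points, $1,\epsilon_1,\epsilon_2,\epsilon_3$ are pairwise orthogonal (each $\epsilon_i$ sums to zero, and $\epsilon_j\epsilon_k=\epsilon_i$), hence linearly independent. The condition $\partial_wg=0$ reads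
\[
(4A+E)+2(D_1\epsilon_1+D_2\epsilon_2+D_3\epsilon_3)=0,
\]
so all $D_i=0$ and $E=-4A$. Then $g=0$ reads
\[
(A+B_1+B_2+B_3+E)+C_1\epsilon_1+C_2\epsilon_2+C_3\epsilon_3=0,
\]
so all $C_i=0$. Finally $\partial_xg=\epsilon_1(2B_2+2B_3+E)=0$ gives $B_2+B_3=2A$, and $\partial_yg$, $\partial_zg$ give $B_1+B_3=B_1+B_2=2A$. Hence $B_1=B_2=B_3=A$ and $g=Af_1$, with $A=g(1,0,0,0)\ge0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
We saw in Section~\ref{sec:intro} that $f_1$ is a nonnegative circuit polynomial. Suppose $f_1=\sum_ig_i$ with hyperwrons $g_i\in F_{4,4}$. Each $g_i$ is nonnegative, so $0\le g_i\le f_1$, and $g_i=t_if_1$ with $t_i\ge0$ by Lemma~\ref{lem:extremal}. Some $t_i$ is positive, so $f_1=g_i/t_i$ is a hyperwron by Lemma~\ref{lem:basic}(b). This contradicts Corollary~\ref{cor:nothyper}.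
\end{proof}

\section{A neighborhood free of sums of hyperwrons}\label{sec:robust}

Theorem~\ref{thm:main} leaves the possibility that $f_1$ is a limit of sums of hyperwrons, and limits are awkward to take in Definition~\ref{def:hyperwron}, which puts no bound on $n$. We therefore enclose the sums of hyperwrons in a cone that is defined inside $F_{4,4}$, is closed, and still misses $f_1$.

\begin{proof}[Proof of Theorem~\ref{thm:robust}]
Let $P\subset F_{4,4}$ be the closed cone of nonnegative forms, let $\mathcal{R}\subset F_{4,4}$ be the set of forms that split on some hyperplane, and let $S=\mathcal{R}\cap P$. Fix norms on $F_{3,2}$, $F_{3,4}$ and $F_{4,4}$.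

\emph{$\mathcal{R}$ is closed.} A form $f$ lies in $\mathcal{R}$ exactly when $f\circ\theta=qr$ for some linear isometric embedding $\theta:\mathbb{R}^3\to\mathbb{R}^4$ and some $q,r\in F_{3,2}$. Let $f_i\to f$ with $f_i\circ\theta_i=q_ir_i$. The isometric embeddings form a compact set, so we may assume $\theta_i\to\theta$, and then $q_ir_i\to f\circ\theta$. Replacing $(q_i,r_i)$ by $(sq_i,r_i/s)$, or by $(0,0)$ if the product vanishes, we may assume $\|q_i\|=\|r_i\|$. The continuous function $\|qr\|$ has no zero on the compact set $\|q\|=\|r\|=1$, because a product of nonzero polynomials is nonzero; so $\|qr\|\ge\kappa\|q\|\,\|r\|$ for all $q,r$, with some $\kappa>0$. Hence $q_i$ and $r_i$ are bounded, and along a subsequence they converge to $q,r$ with $f\circ\theta=qr$.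

\emph{The cone $K$.} The set $S$ is closed and stable under multiplication by nonnegative scalars. Let $K$ be the set of finite sums of elements of $S$, that is, the convex hull of $S$. Let $L(f)$ be the integral of $f$ over the unit sphere of $\mathbb{R}^4$. This linear functional is positive on $P\setminus\{0\}$, so by compactness $L(f)\ge\delta\|f\|$ on $P$ for some $\delta>0$. Thus $S_1=\{f\in S:L(f)=1\}$ is closed and bounded. The convex hull $K_1$ of a compact set in a finite-dimensional space is compact, and $K=\{tg:t\ge0,\ g\in K_1\}$. If $t_ig_i\to f$, then $t_i=L(t_ig_i)\to L(f)$, and a subsequence of $g_i$ converges to some $g\in K_1$, so $f=L(f)g\in K$. Hence $K$ is closed.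

\emph{$K$ contains all sums of hyperwrons but not $f_1$.} A square $h^2$ is nonnegative and splits on every hyperplane, so $K$ contains all sums of squares; with Proposition~\ref{prop:split}, it contains all hyperwrons and their sums. If $f_1=\sum_ig_i$ with $g_i\in S\subset P$, then by Lemma~\ref{lem:extremal} some $g_i$ is a positive multiple of $f_1$, so $f_1\in\mathcal{R}$, contradicting Proposition~\ref{prop:nosplit}.

So $F_{4,4}\setminus K$ is an open neighborhood of $f_1$ without sums of hyperwrons. For small $\varepsilon>0$ it contains $f_1+\varepsilon(w^4+x^4+y^4+z^4)$. This form is positive away from the origin, and its second summand is a nonnegative circuit polynomial with $\beta=(1,1,1,1)$ and $c_\beta=0$.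

\emph{The number of variables.} For $m\le3$ every nonnegative quartic is a sum of squares by Hilbert's theorem, hence a hyperwron by Lemma~\ref{lem:basic}(c). For $m\ge4$, regard $f_1$ as a nonnegative circuit polynomial in $F_{m,4}$. If it were a sum of hyperwrons there, setting the extra variables to zero would, by Lemma~\ref{lem:basic}(a), contradict Theorem~\ref{thm:main}.
\end{proof}

\section{Circuit quartics}\label{sec:classify}

The point of the proof of Theorem~\ref{thm:classify} is that, up to rescaling, there are only four types of circuit quartics in four variables. Three of them are sums of squares when nonnegative, and the fourth is the family $f_c$.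

\begin{proof}[Proof of Theorem~\ref{thm:classify}]
Sums of squares are hyperwrons by Lemma~\ref{lem:basic}(c), and the last assertion is Corollary~\ref{cor:nothyper}. Conversely, let $g=\sum_{j=0}^rc_jx^{\alpha(j)}+c_\beta x^\beta\in F_{m,4}$ be a nonnegative circuit form that is a hyperwron, with $\beta=\sum_j\lambda_j\alpha(j)$, $\lambda_j>0$, $\sum_j\lambda_j=1$. If $\beta_i=0$, then $\alpha(j)_i=0$ for all $j$, so only the variables $x_i$ with $\beta_i>0$ occur in $g$, and there are at most four of them. If there are at most three, $g$ is a sum of squares by Hilbert's theorem. Otherwise $g$ is a form in four variables $x_1,\dots,x_4$, still a hyperwron by Lemma~\ref{lem:basic}(a), and $\beta=(1,1,1,1)$.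

\emph{The supports.} Let $e_1,\dots,e_4$ be the standard basis. An even exponent of degree $4$ is $2e_i+2e_k$ with $i\neq k$, or $4e_i$. Read the first as an edge $ik$ and the second as a loop at $i$, so that the $\alpha(j)$ are the distinct edges of a graph on $\{1,2,3,4\}$, with weights $\lambda_j>0$. Loops count as edges and contribute $2$ to the degree of their vertex. Two facts constrain the graph. First, the $\alpha(j)$ lie on the affine hyperplane of coordinate sum $4$, which misses the origin, so they are linearly independent; the edges of a connected component with $v$ vertices lie in a coordinate subspace of dimension $v$, so there are at most $v$ of them. Second, the $i$th coordinate of $\beta=\sum_j\lambda_j\alpha(j)$ says that the weights at vertex $i$, loops counted twice, add up to $\frac12$; in particular no vertex has degree $0$.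

If a vertex $i$ has degree $1$, its edge $ik$ has weight $\frac12$, so $k$ lies on no other edge and the component is this single edge. In any other component, with $v$ vertices, all degrees are at least $2$ and their sum, twice the number of edges, is at most $2v$. So all degrees are $2$, and the component is a loop at a single vertex or a cycle of length $3$ or $4$. The $4$-cycle is excluded because the alternating sum of its edge vectors is zero. A loop has weight $\frac14$; in a triangle any two weights add up to $\frac12$, so each is $\frac14$. The components are therefore loops, single edges and triangles, on $1$, $2$ and $3$ vertices, and after relabeling $\sigma:=\sum_j4\lambda_jx^{\alpha(j)}$ is one of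
\[
\begin{array}{ll}
\text{four loops:} & x_1^4+x_2^4+x_3^4+x_4^4,\\
\text{an edge and two loops:} & 2x_1^2x_2^2+x_3^4+x_4^4,\\
\text{two edges:} & 2x_1^2x_2^2+2x_3^2x_4^2,\\
\text{a loop and a triangle:} & x_1^4+x_2^2x_3^2+x_3^2x_4^2+x_4^2x_2^2 .
\end{array}
\]

\emph{The coefficients.} The substitution $x_i\mapsto \exp(s_i)x_i$ multiplies $c_j$ by $\exp(\alpha(j)\cdot s)$. By linear independence the system $\alpha(j)\cdot s=\log(4\lambda_j/c_j)$ has a solution $s\in\mathbb{R}^4$. Rescaling preserves nonnegativity, hyperwrons and sums of squares, and so does a sign change of $x_1$. So we may assume $g=\sigma-4c\,x_1x_2x_3x_4$ with $c\ge0$. Then $g(1,1,1,1)=4-4c\geq0$, so $0\le c\le1$, and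
\[
g=(1-c)\,\sigma+c\,(\sigma-4x_1x_2x_3x_4).
\]
The form $\sigma$ is a sum of squares of multiples of monomials. In the first three cases $\sigma-4x_1x_2x_3x_4$ equals, respectively,
\begin{gather*}
(x_1^2-x_2^2)^2+(x_3^2-x_4^2)^2+2(x_1x_2-x_3x_4)^2,\\
(x_3^2-x_4^2)^2+2(x_1x_2-x_3x_4)^2,\qquad 2(x_1x_2-x_3x_4)^2,
\end{gather*}
so $g$ is a sum of squares. In the fourth case $g=f_c$. Since $g$ is a hyperwron, Corollary~\ref{cor:nothyper} gives $c=0$, and $g=\sigma$ is a sum of squares.
\end{proof}

\section{The form $f_{1/20}$ is a sum of hyperwrons}\label{sec:threshold}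

If $f_c$ with $c\neq0$ is a sum of hyperwrons, then by Lemma~\ref{lem:notsos} some summand is not a sum of squares, and by the proof of Proposition~\ref{prop:split} it comes from a hyperbolic cubic and a linear map. We need a supply of cubics whose Wronskians are not sums of squares. The following family imitates the determinant of a $3\times3$ Hermitian matrix, with vectors in place of the off-diagonal entries.

\begin{lemma}\label{lem:cubic}
Let $B:\mathbb{R}^{n_1}\times\mathbb{R}^{n_2}\to\mathbb{R}^{n_3}$ be bilinear with $|B(a,b)|\le|a|\,|b|$ for all $a,b$. On $\mathbb{R}^3\times\mathbb{R}^{n_1}\times\mathbb{R}^{n_2}\times\mathbb{R}^{n_3}$ let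
\[
p(\tau,s,t,a,b,\eta)=\tau st+2\langle B(a,b),\eta\rangle-\tau|\eta|^2-s|b|^2-t|a|^2,\qquad e=(1,1,1,0,0,0),
\]
and let $u,v$ be the unit vectors in the directions of $s$ and $t$. Then $p$ is hyperbolic with respect to $e$, $u,v\in\Lambda_+(p,e)$, and
\begin{equation}\label{eq:wronskian}
W_{p,u,v}=|a|^2|b|^2-|B(a,b)|^2+|B(a,b)-\tau\eta|^2 .
\end{equation}
\end{lemma}

\begin{proof}
We have $p(e)=1$. Fix $\xi=(\tau,s,t,a,b,\eta)$. Since $|\langle B(a,b),\eta\rangle|\le|a|\,|b|\,|\eta|$, there is a real $\vartheta$ with $\langle B(a,b),\eta\rangle=|a|\,|b|\,|\eta|\cos\vartheta$; this is where the bound on $B$ is used. Let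
\[
G_\xi=\begin{pmatrix}\tau&|a|&|b|\\ |a|&s&|\eta|\exp(i\vartheta)\\ |b|&|\eta|\exp(-i\vartheta)&t\end{pmatrix}.
\]
A Hermitian matrix $(h_{jk})$ of size $3$ has determinant
\[
h_{11}h_{22}h_{33}+2\,\mathrm{Re}(h_{12}h_{23}h_{31})-h_{11}|h_{23}|^2-h_{22}|h_{13}|^2-h_{33}|h_{12}|^2 .
\]
Hence, for real $\lambda$, both $\det(\lambda I-G_\xi)$ and $p(\lambda e-\xi)$ equal
\[
(\lambda-\tau)(\lambda-s)(\lambda-t)-2|a|\,|b|\,|\eta|\cos\vartheta-(\lambda-\tau)|\eta|^2-(\lambda-s)|b|^2-(\lambda-t)|a|^2 .
\]
The roots are the eigenvalues of the Hermitian matrix $G_\xi$, so they are real. For $\xi=u$ and $\xi=v$ the matrix is diagonal with entries $0,1,0$ and $0,0,1$, so $u,v\in\Lambda_+(p,e)$. Finally $D_up=\tau t-|b|^2$, $D_vp=\tau s-|a|^2$ and $D_uD_vp=\tau$. In $(\tau t-|b|^2)(\tau s-|a|^2)-\tau p$ the terms $\tau^2st$, $\tau t|a|^2$ and $\tau s|b|^2$ cancel, leaving $|a|^2|b|^2-2\tau\langle B(a,b),\eta\rangle+\tau^2|\eta|^2$, which is \eqref{eq:wronskian}.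
\end{proof}

In \eqref{eq:wronskian} the part $|a|^2|b|^2-|B(a,b)|^2$ is nonnegative only because of the hypothesis on $B$, and it can be prescribed almost at will. It comes together with the sum of squares $|B(a,b)-\tau\eta|^2$, which can be adjusted, but only modulo $\tau$. The next lemma makes this precise. Write $a\otimes b$ for the matrix $(a_ib_j)$ and $|Z|^2=\sum_{i,j} Z_{ij}^2$, so that $|a\otimes b|=|a|\,|b|$.

\begin{lemma}\label{lem:rankone}
Let $Q_0$ be a quadratic form on $\mathbb{R}^{n_1\times n_2}$ such that $Q_0(Z)\le|Z|^2$ for all $Z$ and $Q_0(a\otimes b)\ge0$ for all $a,b$. Let $\tau$ and the entries of $a\in(F_{m,1})^{n_1}$, $b\in(F_{m,1})^{n_2}$ and of an $n_1\times n_2$ matrix $\Lambda$ be linear forms on $\mathbb{R}^m$. Put $M=a\otimes b$ and $\hat M=M-\tau\Lambda$. Then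
\[
Q_0(M)+|\hat M|^2-Q_0(\hat M)\in F_{m,4}
\]
is a hyperwron.
\end{lemma}

\begin{proof}
The quadratic form $|Z|^2-Q_0(Z)$ is positive semidefinite, so it equals $|RZ|^2$ for a linear map $R$ on $\mathbb{R}^{n_1\times n_2}$. The bilinear map $B(a,b)=R(a\otimes b)$ satisfies $|B(a,b)|^2=|a|^2|b|^2-Q_0(a\otimes b)\le|a|^2|b|^2$. Compose the Wronskian \eqref{eq:wronskian} with the linear map whose components are $\tau$, $s=t=0$, $a$, $b$ and $\eta=R\Lambda$. The result is $|M|^2-|RM|^2+|R\hat M|^2=Q_0(M)+|\hat M|^2-Q_0(\hat M)$.
\end{proof}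

The proof of Lemma~\ref{lem:notsos} tells us how to use this. If the entries of $\hat M$ lie in the span of $w^2,xy,yz,zx$, then $|\hat M|^2-Q_0(\hat M)$ contains no $wxyz$ and cannot cancel a term $wxyz$ in $Q_0(M)$. So we look for $a,b$ such that the entries of $M$ include $w^2,xy,yz,zx$ and two monomials with product $wxyz$, and are all congruent modulo $\tau$ to elements of that span. On $\tau=0$ the hyperwron splits as $|a|^2|b|^2$, and the splitting of $f_0$ on $w=y$ found in Section~\ref{sec:nosplit} suggests $\tau=w-y$. Take $a=(y,z,w)$ and $b=(x,y,w)$, so that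
\[
M=\begin{pmatrix}xy&y^2&yw\\ zx&yz&zw\\ wx&wy&w^2\end{pmatrix},\quad
\hat M=\begin{pmatrix}xy&w^2&w^2\\ zx&yz&yz\\ xy&w^2&w^2\end{pmatrix},\quad
\Lambda=\begin{pmatrix}0&-(y+w)&-w\\0&0&z\\x&-w&0\end{pmatrix},
\]
with $M-\hat M=(w-y)\Lambda$ entry by entry. The quadratic form
\[
Z_{33}^2+Z_{11}^2+Z_{22}^2+Z_{21}^2+Z_{21}Z_{13}
\]
takes the value $w^4+x^2y^2+y^2z^2+z^2x^2+wxyz=f_{-1/4}$ at $M$. It is not nonnegative on all matrices $a\otimes b$: for $a=(1,1,0)$ and $b=(-\frac14,0,1)$ its value is $-\frac18$. Since $M_{13}=M_{32}$ and $\hat M_{13}=\hat M_{32}$, we can add $(Z_{13}-Z_{32})^2$ without changing the values at $M$ and $\hat M$, and this repairs the defect.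

\begin{lemma}\label{lem:Q}
Let $Q(Z)=Z_{33}^2+Z_{11}^2+Z_{22}^2+Z_{21}^2+Z_{21}Z_{13}+(Z_{13}-Z_{32})^2$ on $\mathbb{R}^{3\times3}$. Then $Q(Z)\le\frac52|Z|^2$ for all $Z$, and $Q(a\otimes b)\ge0$ for all $a,b\in\mathbb{R}^3$.
\end{lemma}

\begin{proof}
From $Z_{21}Z_{13}\le\frac12Z_{21}^2+\frac12Z_{13}^2$ and $(Z_{13}-Z_{32})^2\le2Z_{13}^2+2Z_{32}^2$ we get
\[
Q(Z)\le Z_{33}^2+Z_{11}^2+Z_{22}^2+\tfrac32Z_{21}^2+\tfrac52Z_{13}^2+2Z_{32}^2\le\tfrac52|Z|^2 .
\]
The function $Q(a\otimes b)$ is continuous and homogeneous of degree $2$ in each of $a$ and $b$, so it suffices to treat $a=(1,\alpha,\sigma)$ and $b=(\gamma,\rho,1)$. Then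
\[
Q(a\otimes b)=\alpha^2\rho^2+\bigl[\sigma^2+(1-\sigma\rho)^2\bigr]+\bigl[(1+\alpha^2)\gamma^2+\alpha\gamma\bigr].
\]
The Cauchy--Schwarz inequality applied to $1=(1-\sigma\rho)\cdot1+\sigma\cdot\rho$ shows that the first bracket is at least $1/(1+\rho^2)$. The second is a quadratic in $\gamma$ with minimum $-\alpha^2/(4(1+\alpha^2))$. Thus
\[
Q(a\otimes b)\ge\alpha^2\rho^2+\frac1{1+\rho^2}-\frac{\alpha^2}{4(1+\alpha^2)} .
\]
If $\rho^2\ge\frac14$, the first term is at least $\alpha^2/4$ and dominates the last. If $\rho^2<\frac14$, the second term exceeds $\frac45$ and the last is less than $\frac14$ in absolute value.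
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:threshold}]
Apply Lemma~\ref{lem:rankone} with $Q_0=\frac25Q$ and the data above. Reading off the entries of $M$ and $\hat M$,
\begin{align*}
Q(M)&=w^4+x^2y^2+y^2z^2+z^2x^2+wxyz,\\
Q(\hat M)&=w^4+x^2y^2+y^2z^2+z^2x^2+w^2xz,\\
|\hat M|^2&=4w^4+2x^2y^2+2y^2z^2+z^2x^2 .
\end{align*}
So
\begin{equation}\label{eq:g}
g=4w^4+2x^2y^2+2y^2z^2+z^2x^2+\tfrac25\,wxyz-\tfrac25\,w^2xz
\end{equation}
is a hyperwron. It has the unwanted term $w^2xz$, and here we pass from one hyperwron to a sum. The substitution $(w,x)\mapsto(-w,-x)$ fixes $wxyz$ and the even monomials and negates $w^2xz$. By Lemma~\ref{lem:basic},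
\[
\tfrac12g(w,x,y,z)+\tfrac12g(-w,-x,y,z)=4w^4+2x^2y^2+2y^2z^2+z^2x^2+\tfrac25\,wxyz
\]
is a sum of hyperwrons. Multiply $x$ and $z$ by $2^{1/4}$, and $w$ and $y$ by $2^{-1/4}$. This halves $w^4$, doubles $z^2x^2$, and fixes $x^2y^2$, $y^2z^2$ and $wxyz$, and the form becomes
\[
2(w^4+x^2y^2+y^2z^2+z^2x^2)+\tfrac25\,wxyz=2f_{-1/20}.
\]
Hence $f_{-1/20}$ is a sum of hyperwrons.

Let $\mathcal{C}$ be the set of $c\in[-1,1]$ for which $f_c$ is a sum of hyperwrons. It is symmetric about $0$, because $w\mapsto-w$ exchanges $f_c$ and $f_{-c}$. It is convex by Lemma~\ref{lem:basic}(b), because $f_c$ depends affinely on $c$. It contains $\pm\frac1{20}$, and since $f_c\to f_1$ as $c\to1$, Theorem~\ref{thm:robust} shows that it contains no $c$ close to $1$. So $\mathcal{C}$ is an interval with endpoints $\pm c^*$, where $\frac1{20}\le c^*<1$. By Corollary~\ref{cor:nothyper} and Lemma~\ref{lem:notsos}, $f_{1/20}$ is neither a hyperwron nor a sum of squares.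
\end{proof}

\begin{remark}
The hyperwron $g$ in \eqref{eq:g} is a quartic of the kind mentioned before Theorem~\ref{thm:main}. It is not a sum of squares, since otherwise the averaging and rescaling above would make $f_{-1/20}$ one. And
\[
g=\tfrac15(w^2-xz)^2+\Bigl(\tfrac{19}5w^4+2x^2y^2+2y^2z^2+\tfrac45z^2x^2+\tfrac25\,wxyz\Bigr)
\]
is a sum of two nonnegative circuit polynomials: the first has vertices $w^4$ and $z^2x^2$ with midpoint $w^2xz$, and the second is at least $\frac45f_{-1/8}\ge0$. So Theorem~\ref{thm:classify} is a statement about single circuit polynomials, not about their sums.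
\end{remark}

We do not determine the value of $c^*$, whether $f_{c^*}$ itself is a sum of hyperwrons, or the pairs $(m,2k)$ with $2k\ge6$ for which some sum of nonnegative circuit polynomials in $F_{m,2k}$ is not a sum of hyperwrons.

\begin{thebibliography}{9}
\bibitem{NS} H.L. Brian Ng and James Saunderson, \emph{Non-negative polynomials without hyperbolic certificates of non-negativity}, arXiv:2508.04027 (2025).
\end{thebibliography}
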